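# Schur $Q$-functions in a doubled alphabet and products of two determinants

## Squaring a series: the case of one row

Let $x=(x_1,\dots,x_n)$ be variables and define $q_k=q_k(x)$ by
$$F(z)=\sum_{k\ge 0}q_kz^k=\prod_{i=1}^n\frac{1+x_iz}{1-x_iz},\qquad q_0=1,\quad q_k=0\ \text{ for } k<0 .$$
If every variable is written twice, the series is squared: the alphabet $(x,x)$ has the series $G=F^2=\sum_k\hat q_kz^k$, where $\hat q_k=q_k(x,x)$. Schur's $Q$-functions $Q_\lambda(x,x)$ are built from the $\hat q_k$. Today's question is whether certain sums of $Q_\lambda(x,x)$, in which all parts of $\lambda$ have the same parity or nearly prescribed shape, equal sums of products of two alternating expressions in the $q_k(x)$.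

The answer that one would first guess is *yes, because $G=F^2$*: each factor $F$ should account for one of the two alternating expressions. Let us test this on the smallest case. For $n=1$ the two identities in question turn out to say (we check this in the next section) that for all $k\ge0$
$$\tfrac12\hat q_{2k+1}=\sum_{u+v=k}q_{2u}\,q_{2v+1},\tag{1}$$
$$\tfrac12\hat q_{2k+2}=\sum_{u+v=k}q_{2u+1}\,q_{2v+1}.\tag{2}$$

Identity (1) is indeed only squaring. We have $\hat q_{2k+1}=\sum_{i+j=2k+1}q_iq_j$, in each term exactly one index is even, and the two choices contribute equally.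

Identity (2) is not only squaring. We have
$$\hat q_{2k+2}=\sum_{i+j=2k+2,\ i,j\text{ even}}q_iq_j+\sum_{i+j=2k+2,\ i,j\text{ odd}}q_iq_j ,$$
and (2) claims that the two sums are equal. Their difference is the coefficient of $z^{2k+2}$ in $F(z)F(-z)$. Since
$$F(z)F(-z)=1,$$
the difference is $0$, and (2) holds. So the guess survives, but it needs two ingredients: $G=F^2$ and $F(z)F(-z)=1$. Note also the exception in degree $0$: there the even–even sum is $1$ and the odd–odd sum is $0$. This exception will come back later as some stray factors of $2$.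

The guess for general $n$ is therefore that the identities hold, and that these two facts about $F$ are all that matters. Both guesses turn out to be right.

## Strict partitions, inverse Kostka numbers, and the two identities

The problem is taken from Yuta Nishiyama, "On a conjecture on 2-reduced Schur functions and Schur's Q-functions", arXiv:2210.13862 (2022). Here are the objects in it.

**Pfaffians.** Let $M$ be a skew-symmetric matrix of even size $2m$. Then
$$\mathrm{Pf}(M)=\sum \mathrm{sgn}(i_1j_1i_2j_2\cdots i_mj_m)\,M_{i_1j_1}\cdots M_{i_mj_m},$$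
where the sum is over the perfect matchings $\{\{i_1,j_1\},\dots,\{i_m,j_m\}\}$ of $\{1,\dots,2m\}$. Each term does not depend on how the matching is listed. The empty Pfaffian is $1$, and in size $4$ we get $M_{12}M_{34}-M_{13}M_{24}+M_{14}M_{23}$. We use: $\mathrm{Pf}(CMC^T)=\det(C)\,\mathrm{Pf}(M)$; the Pfaffian of a block-diagonal matrix with blocks of even size is the product of the Pfaffians; and each index occurs exactly once in each term.

**Schur's $Q$-functions.** From the $\hat q_k$ one sets $Q_{(r)}=\hat q_r$ and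
$$Q_{(r,s)}=\hat q_r\hat q_s+2\sum_{i=1}^{s}(-1)^i\hat q_{r+i}\hat q_{s-i}\qquad(r>s\ge0).$$
For a strict partition $\lambda$ (distinct parts), $Q_\lambda=\mathrm{Pf}\big(Q_{(\lambda_i,\lambda_j)}\big)_{i,j}$, where a part $0$ is appended if the length $\ell(\lambda)$ is odd; the entries below the diagonal are fixed by skew symmetry. Put $P_\lambda=2^{-\ell(\lambda)}Q_\lambda$, so $P_\emptyset=1$.

*Example.* For one variable $x$, the series $\left(\frac{1+xz}{1-xz}\right)^2=1+\frac{4xz}{(1-xz)^2}$ gives $\hat q_k=4kx^k$ for $k\ge1$. Hence $Q_{(2,1)}(x,x)=\hat q_2\hat q_1-2\hat q_3=(32-24)x^3=8x^3$.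

**Partitions.** $\mathscr P^{(n)}$ is the set of partitions of length at most $n$, and $\widetilde{\mathscr P}^{(n)}$ is the set of partitions with all parts at most $n$ (both contain $\emptyset$). $\lambda'$ is the conjugate of $\lambda$, and $\eta\cup\zeta$ is the partition that collects the parts of $\eta$ and of $\zeta$. With $e_\xi=e_{\xi_1}e_{\xi_2}\cdots$, the polynomials $e_\xi(y_1,\dots,y_n)$, $\xi\in\widetilde{\mathscr P}^{(n)}$, form a basis of the symmetric polynomials in $n$ variables, and $e_\eta e_\zeta=e_{\eta\cup\zeta}$. Put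
$$\Delta=(n,n-1,\dots,1),\qquad \delta=(n-1,\dots,1,0),\qquad \lambda+k^n=(\lambda_1+k,\dots,\lambda_n+k).$$

**Inverse Kostka numbers.** $K^{-1}_{\mu\lambda}$ are the entries of the inverse of the Kostka matrix, with $K^{-1}_{\mu\lambda}=0$ if $|\mu|\ne|\lambda|$. Equivalently, $s_\lambda=\sum_\mu K^{-1}_{\mu\lambda'}e_\mu$.

*Example.* From $s_{(2)}=e_1^2-e_2$ we read $K^{-1}_{(1,1)(1,1)}=1$ and $K^{-1}_{(2)(1,1)}=-1$.

**The sets $A_n$.** $A_n$ is the set of sequences $u=(u_1,\dots,u_n)$ of pairwise distinct non-negative integers. $\tau_u$ is the permutation with $u_{\tau_u(n)}<\dots<u_{\tau_u(1)}$, and $\tau_u^{-1}u=(u_{\tau_u(1)},\dots,u_{\tau_u(n)})$ is the decreasing rearrangement. Then $\tau_u^{-1}u-\delta\in\mathscr P^{(n)}$.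

*Example.* For $u=(0,3,1)$ we have $\tau_u(1)=2$, $\tau_u(2)=3$, $\tau_u(3)=1$. This is a $3$-cycle, so $\mathrm{sgn}(\tau_u)=1$, and $\tau_u^{-1}u-\delta=(3,1,0)-(2,1,0)=(1,0,0)$.

**Theorem A.** For $n\ge1$, $x=(x_1,\dots,x_n)$ and $\xi\in\widetilde{\mathscr P}^{(n)}$,
$$\sum_{u,v\in A_n}\mathrm{sgn}(\tau_u)\mathrm{sgn}(\tau_v)\Big(\prod_{j=1}^nq_{2u_j+1-(n-j)}(x)\,q_{2v_j+1-(n-j)}(x)\Big)\sum_{\substack{\eta,\zeta\in\widetilde{\mathscr P}^{(n)}\\ \eta\cup\zeta=\xi}}K^{-1}_{\eta(\tau_u^{-1}u-\delta)'}K^{-1}_{\zeta(\tau_v^{-1}v-\delta)'}=\sum_{\lambda\in\mathscr P^{(n)}}2^{-n}K^{-1}_{\xi\lambda'}Q_{2\lambda+2\Delta}(x,x),\tag{3}$$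
$$\sum_{u,v\in A_n}\mathrm{sgn}(\tau_u)\mathrm{sgn}(\tau_v)\Big(\prod_{j=1}^nq_{2u_j-(n-j)}(x)\,q_{2v_j+1-(n-j)}(x)\Big)\sum_{\substack{\eta,\zeta\in\widetilde{\mathscr P}^{(n)}\\ \eta\cup\zeta=\xi}}K^{-1}_{\eta(\tau_u^{-1}u-\delta)'}K^{-1}_{\zeta(\tau_v^{-1}v-\delta)'}=\sum_{\lambda\in\mathscr P^{(n)}}2^{-n}K^{-1}_{\xi\lambda'}Q_{2\lambda+\Delta+\delta}(x,x).\tag{4}$$

The sums are finite for fixed $\xi$: if $\alpha=\tau_u^{-1}u-\delta$, then $K^{-1}_{\eta\alpha'}\ne0$ forces $|\alpha|=|\eta|\le|\xi|$, which leaves finitely many $\alpha$ and $n!$ sequences $u$ for each; on the right $|\lambda|=|\xi|$.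

*The case $n=1$.* Here $\xi=(1^k)$, $\delta=(0)$, $\tau_u$ is trivial, and $s_{(u)}(y_1)=y_1^u=e_1(y_1)^u$ shows $K^{-1}_{(1^a)(1^u)}=1$ if $a=u$ and $0$ otherwise. So (3) reads $\sum_{u+v=k}q_{2u+1}q_{2v+1}=\frac12\hat q_{2k+2}$, and (4) reads $\sum_{u+v=k}q_{2u}q_{2v+1}=\frac12\hat q_{2k+1}$. These are (2) and (1).

## Two rows by hand, and the limit of elimination

Take $n=2$ and $\xi=\emptyset$, so $\eta=\zeta=\lambda=\emptyset$ and all inverse Kostka numbers are $1$. The sequences $u$ with $\tau_u^{-1}u=\delta=(1,0)$ are $(1,0)$ with sign $+$ and $(0,1)$ with sign $-$. With the indices $2u_j+1-(2-j)$ they contribute $q_2q_1-q_0q_3$; with the indices $2u_j-(2-j)$ they contribute $q_1q_0-q_{-1}q_2=q_1$. So (3) and (4) claim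
$$(q_1q_2-q_3)^2=\tfrac14Q_{(4,2)}(x,x),\qquad q_1\,(q_1q_2-q_3)=\tfrac14Q_{(3,1)}(x,x).$$

We check these by elimination. By (1) and (2), $\hat q_1=2q_1$, $\hat q_2=2q_1^2$, $\hat q_3=2q_3+2q_1q_2$, $\hat q_4=4q_1q_3$, $\hat q_5=2q_5+2q_1q_4+2q_2q_3$ and $\hat q_6=4q_1q_5+2q_3^2$. Hence
$$Q_{(3,1)}=\hat q_3\hat q_1-2\hat q_4=4q_1q_3+4q_1^2q_2-8q_1q_3=4q_1(q_1q_2-q_3),$$
$$Q_{(4,2)}=\hat q_4\hat q_2-2\hat q_5\hat q_1+2\hat q_6=8q_1^3q_3-8q_1^2q_4-8q_1q_2q_3+4q_3^2 .$$
The first is done. In the second, $q_4$ must disappear. The coefficient of $z^4$ in $F(z)F(-z)=1$ says $2q_4-2q_1q_3+q_2^2=0$, so $-8q_1^2q_4=-8q_1^3q_3+4q_1^2q_2^2$, and $Q_{(4,2)}=4(q_1q_2-q_3)^2$.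

Now let $\xi=(1)$, still $n=2$, in (3). Then $\lambda=(1)$, and $(\eta,\zeta)$ is $((1),\emptyset)$ or $(\emptyset,(1))$. The sequences $u$ with $\tau_u^{-1}u=(2,0)$ contribute $q_4q_1-q_0q_5$, so the claim is
$$2\,(q_1q_4-q_5)(q_1q_2-q_3)=\tfrac14Q_{(6,2)}(x,x).$$
Test it at $x_1=1$, $x_2=0$: here $q_k=2$ and $\hat q_k=4k$ for $k\geq1$. The left side is $2\cdot2\cdot2=8$, and $\frac14Q_{(6,2)}=\frac14(24\cdot8-2\cdot28\cdot4+2\cdot32)=\frac14\cdot32=8$. The computations above used only $G=F^2$ and $F(z)F(-z)=1$, so let us also test $F(z)=e^z$, with $q_k=\frac1{k!}$ and $\hat q_k=\frac{2^k}{k!}$. The left side is $2\cdot\frac1{30}\cdot\frac13=\frac1{45}$. On the right, $Q_{(6,2)}=2^8\left(\frac1{1440}-\frac2{5040}+\frac2{40320}\right)=2^8\cdot\frac{28-16+2}{40320}=\frac4{45}$, and a quarter of this is $\frac1{45}$.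

The sensible first approach is to continue in this way: fix $\xi$, write everything in the $q_k$, and eliminate with the relations from $F(z)F(-z)=1$. The point where it stops is visible already. The elimination treats one $\xi$ at a time, with more relations as $|\xi|$ grows, while the left side combines pairs $(u,v)$ with multiplicities made of inverse Kostka numbers (the factor $2$ above is the first one). Nothing in the elimination produces these multiplicities. They become simple only if all $\xi$ are treated together: since $e_\eta e_\zeta=e_{\eta\cup\zeta}$, the sum over $\eta\cup\zeta=\xi$ is the rule for multiplying two generating functions in new variables $y$. That is the first idea of the proof. After it, the claim will be that one Pfaffian is the product of two determinants, divided by a Vandermonde product.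

## One family of three identities

**General setting.** Let $R$ be a commutative $\mathbb Q$-algebra and $F(z)=\sum_kq_kz^k\in1+zR[[z]]$ with $F(z)F(-z)=1$. Put $G=F^2=\sum_k\hat q_kz^k$, and let $Q_\lambda[G]$, $P_\lambda[G]$ be built from the $\hat q_k$ by the formulas above. The problem is the case $R=\mathbb Q[x_1,\dots,x_n]$, $F=\prod\frac{1+x_iz}{1-x_iz}$, where $Q_\lambda[G]=Q_\lambda(x,x)$.

**Theorem B.** In the general setting, let $n\ge1$, $\varepsilon,\varepsilon'\in\{0,1\}$ and $\kappa=\varepsilon+\varepsilon'$. For all $\xi\in\widetilde{\mathscr P}^{(n)}$,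
$$\sum_{u,v\in A_n}\mathrm{sgn}(\tau_u)\,\mathrm{sgn}(\tau_v)\prod_{j=1}^n q_{2u_j+\varepsilon-(n-j)}\,q_{2v_j+\varepsilon'-(n-j)}\sum_{\substack{\eta,\zeta\in\widetilde{\mathscr P}^{(n)}\\ \eta\cup\zeta=\xi}}K^{-1}_{\eta(\tau_u^{-1}u-\delta)'}K^{-1}_{\zeta(\tau_v^{-1}v-\delta)'}=\sum_{\lambda\in\mathscr P^{(n)}}K^{-1}_{\xi\lambda'}\,P_{2\lambda+2\delta+\kappa^n}[G].\tag{5}$$

*Theorem B implies Theorem A.* We have $2\lambda+2\delta+2^n=2\lambda+2\Delta$ and $2\lambda+2\delta+1^n=2\lambda+\Delta+\delta$. Both have length exactly $n$, so $P=2^{-n}Q$. Thus (5) with $(\varepsilon,\varepsilon')=(1,1)$ is (3), and with $(0,1)$ it is (4). The case $\kappa=0$ is a third identity, about $P_{2\lambda+2\delta}$; there the last part may be $0$, so the length may drop to $n-1$.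

**Corollary C.** In the setting of Theorem B put $S_\rho=\det(q_{\rho_i-i+j})_{1\le i,j\le n}$, and let $c^\lambda_{\mu\nu}$ be the Littlewood–Richardson coefficients, $s_\mu s_\nu=\sum_\lambda c^\lambda_{\mu\nu}s_\lambda$. Then for every $\lambda\in\mathscr P^{(n)}$
$$P_{2\lambda+2\delta+\kappa^n}[F^2]=\sum_{\mu,\nu\in\mathscr P^{(n)}}c^{\lambda}_{\mu\nu}\;S_{2\mu+\delta+\varepsilon^n}\,S_{2\nu+\delta+\varepsilon'^n},\tag{6}$$
and (6) for all $\lambda$ is equivalent to (5) for all $\xi$.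

**Proposition D.** Let $F,G\in1+zR[[z]]$ be arbitrary. If (5) with $n=1$ holds for $\kappa=0,1,2$ and all $\xi$ (with $P_{(r)}=\frac12\hat q_r$ for $r\ge1$, $P_\emptyset=1$, and $\hat q_r$ the coefficients of $G$), then $F(z)F(-z)=1$ and $G=F^2$. If $F(z)F(-z)=1$ is assumed, the two identities $\kappa=1,2$ at $n=1$ already force $G=F^2$.

**Remark.** Every $G\in1+zR[[z]]$ with $G(z)G(-z)=1$ occurs in the general setting. It has the square root $F=\exp(\frac12\log G)$ in $1+zR[[z]]$. This root is unique: if $F^2=F_1^2$ then $(F-F_1)(F+F_1)=0$, and $F+F_1$ is invertible because its constant term is $2$. Finally, $F(z)F(-z)$ has constant term $1$ and square $1$, so by uniqueness it is $1$. So Theorem B applies to every specialization of the $Q$-functions.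

## From sums over partitions to a determinant and a Pfaffian

**Step 1: reduction to a domain with $q_1\neq0$.** *We shall divide by series with constant terms $1$ and $q_1$; this step makes the division legitimate.* From $F(z)F(-z)=1$ we get $\log F(z)+\log F(-z)=0$, so $\log F$ is odd and $F=\exp\big(\sum_{k\text{ odd}}t_kz^k\big)$ with $t_k\in R$. Hence $F$ is the image of the series with the same formula over the polynomial ring $\mathbb Q[t_1,t_3,\dots]$ in indeterminates. For fixed $\xi$, both sides of (5) are finite sums, hence polynomials in the $q_k$ over $\mathbb Q$. So it is enough to prove (5) over $\mathbb Q[t_1,t_3,\dots]$, which is a domain with $q_1=t_1\ne0$. From now on, in the proof of Theorem B, $R\supseteq\mathbb Q$ is an integral domain and $q_1\ne0$. (In Theorem A itself $R=\mathbb Q[x]$ and $q_1=2\sum x_i\ne0$.)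

**Step 2: all $\xi$ at once.** *This step removes the inverse Kostka numbers.* Let $y=(y_1,\dots,y_n)$ be new variables. For $\lambda\in\mathscr P^{(n)}$,
$$s_\lambda(y)=\sum_{\mu\in\widetilde{\mathscr P}^{(n)}}K^{-1}_{\mu\lambda'}e_\mu(y),\tag{7}$$
because $e_\mu(y_1,\dots,y_n)=0$ when $\mu$ has a part larger than $n$. The $e_\xi(y)$, $\xi\in\widetilde{\mathscr P}^{(n)}$, are linearly independent over $R$, homogeneous of degree $|\xi|$, with finitely many in each degree. So (5) for all $\xi$ is equivalent to the single identity in $R[[y]]$ obtained by multiplying (5) by $e_\xi(y)$ and summing over $\xi$. On the right, (7) gives $\sum_\lambda s_\lambda(y)P_{2\lambda+2\delta+\kappa^n}[G]$. On the left, $e_\xi=e_\eta e_\zeta$ and the sum over $\xi$ and $\eta\cup\zeta=\xi$ becomes a free sum over $\eta$ and $\zeta$; by (7) it splits into a product. So (5) for all $\xi$ is equivalent to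
$$L_\varepsilon(y)L_{\varepsilon'}(y)=\sum_{\lambda\in\mathscr P^{(n)}}s_\lambda(y)P_{2\lambda+2\delta+\kappa^n}[G],\qquad L_\varepsilon:=\sum_{u\in A_n}\mathrm{sgn}(\tau_u)\Big(\prod_{j=1}^nq_{2u_j+\varepsilon-(n-j)}\Big)s_{\tau_u^{-1}u-\delta}(y).\tag{8}$$

**Step 3: $L_\varepsilon$ is a determinant.** *We now sum over $u$.* Put $a_\delta(y)=\det(y_i^{n-j})=\prod_{i<j}(y_i-y_j)$. By the bialternant formula, with $\alpha=\tau_u^{-1}u-\delta$, we have $a_\delta s_\alpha=\det(y_i^{\alpha_j+n-j})=\det(y_i^{u_{\tau_u(j)}})$. Sorting the columns gives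
$$\mathrm{sgn}(\tau_u)\,a_\delta\, s_{\tau_u^{-1}u-\delta}=\det(y_i^{u_j}).$$
The right-hand determinant vanishes if the $u_j$ are not distinct, so we may sum over all $u\in\mathbb N^n$ (with $0\in\mathbb N$). Put the factor $q_{2u_j+\varepsilon-(n-j)}$ into column $j$ and use linearity in each column:
$$a_\delta L_\varepsilon=\sum_{u\in\mathbb N^n}\det\big(y_i^{u_j}q_{2u_j+\varepsilon-(n-j)}\big)=\det\Big(\sum_{u\ge0}y_i^{u}q_{2u+\varepsilon-(n-j)}\Big)_{i,j}.$$
Split $F$ into its even and odd coefficients: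
$$A(t)=\sum_kq_{2k}t^k,\qquad B(t)=\sum_kq_{2k+1}t^k,\qquad F(z)=A(z^2)+zB(z^2),$$
and put
$$(g^0,h^0)=(A,\;tB),\qquad (g^1,h^1)=(B,\;A).$$
Then for $k\ge0$
$$\sum_{u\ge0}t^uq_{2u+\varepsilon-2k}=t^kg^\varepsilon(t),\qquad\sum_{u\ge0}t^uq_{2u+\varepsilon-2k-1}=t^kh^\varepsilon(t).$$
In the first sum the terms with $u<k$ have negative index and vanish, and the rest is $t^k\sum_vq_{2v+\varepsilon}t^v$. In the second sum, for $\varepsilon=1$ the index is $2(u-k)$, which gives $t^kA$; for $\varepsilon=0$ the index is $2(u-k-1)+1$, which gives $t^{k+1}B=t^kh^0$.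

So, reading the columns $j=n,n-1,\dots,1$, the $i$-th row consists of the first $n$ terms of
$$g_i,\ h_i,\ y_ig_i,\ y_ih_i,\ y_i^2g_i,\ y_i^2h_i,\dots\qquad\text{with } g_i=g^\varepsilon(y_i),\ h_i=h^\varepsilon(y_i).$$
Let $D_\varepsilon$ be the determinant with these rows. Reversing $n$ columns costs $(-1)^{n(n-1)/2}$:
$$a_\delta(y)\,L_\varepsilon(y)=(-1)^{n(n-1)/2}D_\varepsilon.\tag{9}$$

**Step 4: the $Q_{(r,s)}$ as coefficients of one skew series.** *We need a generating function before we can sum Pfaffians.* Let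
$$\mathcal Q(z,w)=\big(G(z)G(w)-1\big)\frac{z-w}{z+w}.$$
Since $G(z)G(-z)=1$, the series $G(z)G(w)-1$ vanishes at $w=-z$. In the variables $z$ and $w_1=z+w$ it has no term free of $w_1$, so it is divisible by $z+w$. Thus $\mathcal Q(z,w)=\sum_{r,s\ge0}Q_{r,s}z^rw^s$ is a power series. It changes sign when $z,w$ are exchanged, so $Q_{r,s}=-Q_{s,r}$, and in particular $Q_{0,0}=0$. To find the coefficients, expand in $R((z))[[w]]$ with
$$\frac{z-w}{z+w}=\frac{1-w/z}{1+w/z}=1+2\sum_{i\ge1}(-1)^iw^iz^{-i}.$$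
The term $-1$ in $\mathcal Q$ contributes only monomials $z^{-i}w^i$ with $i\ge0$, and none of these is $z^rw^s$ with $r>s\ge0$. So
$$Q_{r,s}=\hat q_r\hat q_s+2\sum_{i=1}^s(-1)^i\hat q_{r+i}\hat q_{s-i}=Q_{(r,s)}\quad(r>s\ge0),\qquad Q_{r,0}=\hat q_r\quad(r\ge1).\tag{10}$$

**Step 5: $2^nP_{2u+\kappa^n}$ as a Pfaffian that is antisymmetric in $u$.** *We want one formula for all $u$, including $\kappa=0$ with $u_n=0$, where the length drops.* For $a,b\ge0$ define

- $w_\kappa(a,b)=Q_{2a+\kappa,\,2b+\kappa}$, except that for $\kappa=0$ it is multiplied by $2$ if exactly one of $a,b$ is $0$;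
- $\omega_\kappa(a)=\hat q_{2a+\kappa}$, except that $\omega_0(0)=2$.

For $u\in\mathbb N^n$ let $W_\kappa(u)=\mathrm{Pf}\big(w_\kappa(u_i,u_j)\big)_{i,j\le n}$ if $n$ is even. If $n$ is odd, let $W_\kappa(u)$ be the Pfaffian of the skew matrix of size $n+1$ with this block and last column $(\omega_\kappa(u_1),\dots,\omega_\kappa(u_n),0)^T$. Permuting the $u_i$ permutes rows and columns simultaneously, so $W_\kappa$ is antisymmetric in $u_1,\dots,u_n$; in particular $W_\kappa(u)=0$ if two of the $u_i$ coincide.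

*Claim.* If $u_1>\dots>u_n\ge0$, then
$$W_\kappa(u)=2^n\,P_{2u+\kappa^n}[G].\tag{11}$$

If $\kappa\ge1$, or $\kappa=0$ and $u_n>0$, all $n$ parts $2u_i+\kappa$ are positive, no exception is active, and by (10) $W_\kappa(u)$ is the Pfaffian that defines $Q_{2u+\kappa^n}$ (for odd $n$, the last column is $\hat q_{2u_i+\kappa}=Q_{(2u_i+\kappa,0)}$). As the length is $n$, this is $2^nP_{2u+\kappa^n}$.

Now let $\kappa=0$ and $u_n=0$. Then $\ell(2u)=n-1$, and we must show $W_0(u)=2Q_{2u}$.

If $n$ is even, then $\ell(2u)$ is odd, and $Q_{2u}$ is the Pfaffian on the indices $2u_1,\dots,2u_{n-1},0$. The matrix of $W_0(u)$ is that matrix with the last row and column doubled. So $W_0(u)=2Q_{2u}$.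

If $n$ is odd, then for $i<n$ the entry $(i,n)$ is $2\hat q_{2u_i}$, the entry $(i,n+1)$ is $\hat q_{2u_i}$, and the entry $(n,n+1)$ is $2$. Subtract twice column $n+1$ from column $n$, and then twice row $n+1$ from row $n$; this does not change the Pfaffian. For $i<n$ the entry $(i,n)$ becomes $2\hat q_{2u_i}-2\hat q_{2u_i}=0$, the entry $(n,n)$ remains $0$ by skew symmetry, and the entry $(n,n+1)$ remains $2$ because the $(n+1,n+1)$ entry is $0$. Now index $n$ can be matched only with $n+1$, and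
$$W_0(u)=2\,\mathrm{Pf}(Q_{2u_i,2u_j})_{i,j\le n-1}=2Q_{2u}.$$
(For $n=1$ this says $W_0(0)=2=2P_\emptyset$.) The claim is proved.

**Step 6: the right side of (8) is a Pfaffian.** *We sum (11) over all $u$.* Write $u=\lambda+\delta$, so that $2u+\kappa^n=2\lambda+2\delta+\kappa^n$ and $a_\delta s_\lambda=\det(y_i^{u_j})$. By (11),
$$2^na_\delta\sum_\lambda s_\lambda P_{2\lambda+2\delta+\kappa^n}[G]=\sum_{u_1>\dots>u_n\ge0}\det(y_i^{u_j})\,W_\kappa(u).$$
Expand the determinant over permutations $\sigma$: the term $\mathrm{sgn}(\sigma)\prod_iy_i^{u_{\sigma(i)}}W_\kappa(u)$ equals $\prod_iy_i^{u_{\sigma(i)}}\,W_\kappa(u_{\sigma(1)},\dots,u_{\sigma(n)})$ by antisymmetry. So the sum is $\sum_{u}y^uW_\kappa(u)$ over all $u$ with distinct entries, and hence over all $u\in\mathbb N^n$, since $W_\kappa$ vanishes on the others. In every term of the Pfaffian each index $i\le n$ occurs once, so $y_i^{u_i}$ can be attached to the edge that contains $i$, and the sum over $u$ factors edge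 by edge. Therefore
$$2^na_\delta\sum_\lambda s_\lambda P_{2\lambda+2\delta+\kappa^n}[G]=\mathcal P_\kappa,\tag{12}$$
where $\mathcal P_\kappa$ is the Pfaffian with entries $\Phi_\kappa(y_i,y_j)$ and, for odd $n$, last column $\varphi_\kappa(y_i)$ above the corner entry $0$:
$$\Phi_\kappa(y_1,y_2)=\sum_{a,b\ge0}w_\kappa(a,b)\,y_1^ay_2^b,\qquad\varphi_\kappa(t)=\sum_{a\ge0}\omega_\kappa(a)\,t^a .$$

By (9) and (12), identity (8) is now equivalent to
$$\mathcal P_\kappa=2^n\,\frac{D_\varepsilon D_{\varepsilon'}}{a_\delta(y)}.\tag{13}$$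

## The Pfaffian entries factor

For $n=1$, (13) says $\varphi_\kappa=2g^\varepsilon g^{\varepsilon'}$. For $n=2$ we have $D_\varepsilon=g_1h_2-h_1g_2$, and (13) is a formula for $\Phi_\kappa(y_1,y_2)$. The next lemma proves both; it is the exact analog of what we did by hand.

**Lemma 1.** With $\kappa=\varepsilon+\varepsilon'$ and $[\varepsilon]_{12}=h^\varepsilon(y_1)g^\varepsilon(y_2)-g^\varepsilon(y_1)h^\varepsilon(y_2)$,
$$\Phi_\kappa(y_1,y_2)=\frac{4\,[\varepsilon]_{12}\,[\varepsilon']_{12}}{y_1-y_2},\qquad\varphi_\kappa(t)=2\,g^\varepsilon(t)\,g^{\varepsilon'}(t).\tag{14}$$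

*Proof.* Put $y_1=z^2$, $y_2=w^2$ and
$$c_1=A(z^2),\quad s_1=zB(z^2),\quad c_2=A(w^2),\quad s_2=wB(w^2),\quad\theta=\frac{z-w}{z+w}.$$
Then $F(\pm z)=c_1\pm s_1$ and $F(\pm w)=c_2\pm s_2$. The relation $F(z)F(-z)=1$ becomes $c_1^2-s_1^2=1=c_2^2-s_2^2$.

**Step 1: the last column.** *We read $\varphi_\kappa$ off from $G=F^2$.* The even part of $G(z)=(c_1+s_1)^2$ is $c_1^2+s_1^2=1+2s_1^2=2c_1^2-1$, and the odd part is $2c_1s_1$. At $t=z^2$,
$$\varphi_2=\frac{c_1^2+s_1^2-1}{z^2}=\frac{2s_1^2}{z^2}=2B^2,\qquad\varphi_1=\frac{2c_1s_1}{z}=2AB,\qquad\varphi_0=(2c_1^2-1)+1=2A^2.$$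
The $+1$ in $\varphi_0$ is the exception $\omega_0(0)=2$. This is the second formula in (14).

**Step 2: even–even and odd–odd parts of $\mathcal Q$.** *All indices in $w_\kappa$ have the same parity, so these are the parts we need.* Since $G(-z)=G(z)^{-1}$ and $\theta$ is unchanged under $(z,w)\mapsto(-z,-w)$, we have, with $X=F(z)F(w)$ and $X^{-1}=F(-z)F(-w)$,
$$\mathcal Q(z,w)+\mathcal Q(-z,-w)=\theta\,(X^2+X^{-2}-2)=\theta\,(X-X^{-1})^2=4\theta\,(s_1c_2+c_1s_2)^2,$$
because $(c_1+s_1)(c_2+s_2)-(c_1-s_1)(c_2-s_2)=2(s_1c_2+c_1s_2)$. Under $w\mapsto-w$, and also under $z\mapsto-z$, $\theta$ becomes $\theta^{-1}$. In the same way, with $X=F(z)F(-w)$,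
$$\mathcal Q(z,-w)+\mathcal Q(-z,w)=\theta^{-1}\big(F(z)F(-w)-F(-z)F(w)\big)^2=4\theta^{-1}(s_1c_2-c_1s_2)^2.$$
Let $E$ and $O$ be the even–even and odd–odd parts of $\mathcal Q(z,w)$. The two left sides are $2(E+O)$ and $2(E-O)$, so
$$E=\theta(s_1c_2+c_1s_2)^2+\theta^{-1}(s_1c_2-c_1s_2)^2,\qquad O=\theta(s_1c_2+c_1s_2)^2-\theta^{-1}(s_1c_2-c_1s_2)^2.$$
Put $U=s_1^2c_2^2+c_1^2s_2^2$ and $V=s_1c_1s_2c_2$, so that the squares are $U\pm2V$. With $\theta+\theta^{-1}=\frac{2(z^2+w^2)}{z^2-w^2}$ and $\theta-\theta^{-1}=\frac{-4zw}{z^2-w^2}$,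
$$E=\frac{2}{z^2-w^2}\big[(z^2+w^2)U-4zwV\big],\qquad O=\frac{4}{z^2-w^2}\big[(z^2+w^2)V-zwU\big].$$

**Step 3: two linear factors.** *These are the brackets $[0]_{12}$, $[1]_{12}$ in the variables $z,w$.* Directly from the definitions,
$$zc_1s_2-ws_1c_2=zw\big(A(y_1)B(y_2)-B(y_1)A(y_2)\big)=zw\,[1]_{12},$$
$$zs_1c_2-wc_1s_2=y_1B(y_1)A(y_2)-A(y_1)\,y_2B(y_2)=[0]_{12}.$$

**Step 4: $\kappa=1$.** *Here $\Phi_1=O/(zw)$, and $O$ factors.* Expanding, $(zc_1s_2-ws_1c_2)(zs_1c_2-wc_1s_2)=(z^2+w^2)V-zwU$. So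
$$\Phi_1=\frac{1}{zw}\cdot\frac{4}{z^2-w^2}\cdot zw\,[1]_{12}[0]_{12}=\frac{4\,[1]_{12}[0]_{12}}{y_1-y_2}.$$

**Step 5: $\kappa=2$ and $\kappa=0$.** *Here $E$ itself must be corrected on its boundary, and the correction completes a square.* By (10) and Step 1, the part of $E$ with $w^0$ is $\sum_{a\ge1}\hat q_{2a}z^{2a}=2s_1^2$, and by skew symmetry the part with $z^0$ is $-2s_2^2$; recall $Q_{0,0}=0$. For $\kappa=2$ both indices are at least $2$, so the boundary is removed; for $\kappa=0$ it is doubled: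
$$y_1y_2\Phi_2=E-2s_1^2+2s_2^2,\qquad\Phi_0=E+2s_1^2-2s_2^2.$$
By $c_i^2=1+s_i^2$, $U=s_1^2+s_2^2+2s_1^2s_2^2$. Hence $U-s_1^2+s_2^2=2s_2^2(1+s_1^2)=2c_1^2s_2^2$ and $U+s_1^2-s_2^2=2s_1^2(1+s_2^2)=2s_1^2c_2^2$. Collecting the coefficients of $z^2$ and $w^2$,
$$\frac{z^2-w^2}{2}\,y_1y_2\Phi_2=(z^2+w^2)U-4zwV-(z^2-w^2)(s_1^2-s_2^2)=2z^2c_1^2s_2^2+2w^2s_1^2c_2^2-4zwV$$
$$=2(zc_1s_2-ws_1c_2)^2=2y_1y_2\,[1]_{12}^2,$$
$$\frac{z^2-w^2}{2}\,\Phi_0=(z^2+w^2)U-4zwV+(z^2-w^2)(s_1^2-s_2^2)=2z^2s_1^2c_2^2+2w^2c_1^2s_2^2-4zwV$$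
$$=2(zs_1c_2-wc_1s_2)^2=2\,[0]_{12}^2.$$
These are the cases $\kappa=2,0$ of (14). $\blacksquare$

## A Pfaffian that is a product of two determinants over a Vandermonde

Lemma 1 settles $n=1$ and $n=2$. One might hope that, since each entry is a product, the Pfaffian splits into two Pfaffians. It does not split that way: the skew matrix with entries $[\varepsilon]_{ij}=h_ig_j-g_ih_j$ has rank at most $2$, so its Pfaffian is $0$ for every even $n\ge4$. The product structure in (13) is therefore created by the sum over matchings, with the help of the denominators $y_i-y_j$.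

What helps is to forget where the entries come from. After dividing out $g_i$, the entries depend only on the quotients $h_i/g_i$; replace these by independent indeterminates $a_i$ (for $\varepsilon$) and $b_i$ (for $\varepsilon'$). Then both sides are polynomials of degree at most one in each $a_i$ and $b_i$, and coefficients can be compared.

For indeterminates $y_i,a_i,b_i$, let $V_n(y;a)$ be the $n\times n$ determinant whose $i$-th row consists of the first $n$ terms of $1,a_i,y_i,y_ia_i,y_i^2,y_i^2a_i,\dots$, and let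
$$M_{ij}=\frac{(a_i-a_j)(b_i-b_j)}{y_i-y_j}\quad(i\ne j),\qquad M_{ii}=0.$$
For $n$ even let $\mathrm{Pf}_n=\mathrm{Pf}(M_{ij})_{i,j\le n}$. For $n$ odd let $\mathrm{Pf}_n$ be the Pfaffian of the skew matrix of size $n+1$ with block $(M_{ij})_{i,j\le n}$ and last column $(1,\dots,1,0)^T$.

**Lemma 2.** For all $n\ge1$,
$$\mathrm{Pf}_n=\frac{V_n(y;a)\,V_n(y;b)}{\prod_{i<j}(y_i-y_j)}.\tag{15}$$

For even $n$ this is the known Pfaffian of Ishikawa–Okada–Tagawa–Zeng, *Adv. Appl. Math.* 36 (2006); we give a full proof for all $n$.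

*Example.* For $n=3$, $\mathrm{Pf}_3=M_{12}-M_{13}+M_{23}$. The coefficient of $a_1b_1$ on the left is $\frac1{y_1-y_2}-\frac1{y_1-y_3}=\frac{y_2-y_3}{(y_1-y_2)(y_1-y_3)}$. On the right, $V_3(y;a)$ has rows $(1,a_i,y_i)$, the coefficient of $a_1$ is $y_2-y_3$, and we get $\frac{(y_2-y_3)^2}{(y_1-y_2)(y_1-y_3)(y_2-y_3)}$, the same. The coefficient of $a_1b_2$ is $\frac{-1}{y_1-y_2}$ on the left and $\frac{(y_2-y_3)(y_3-y_1)}{(y_1-y_2)(y_1-y_3)(y_2-y_3)}$ on the right, again the same.

*Proof for even $n=2m$.*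

**Step 1: which coefficients occur.** *We reduce to pairs of $m$-subsets and fix a convenient order of the indices.* In a term of $\mathrm{Pf}_n$ each index lies in one edge, and $a_i$ occurs in $V_n(y;a)$ only in row $i$. So both sides of (15) are polynomials over $\mathbb Q(y)$ of degree at most $1$ in each $a_i$ and each $b_i$. We compare the coefficients of $a^Ib^J=\prod_{i\in I}a_i\prod_{j\in J}b_j$. Each $M_{ij}$ is homogeneous of degree $1$ in the $a$'s and in the $b$'s, and $m$ of the columns of $V_n(y;a)$ are linear in the $a$'s. Hence on both sides only $|I|=|J|=m$ occur. For such $I,J$ put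
$$\mathsf P=I\cap J,\quad\mathsf O=(I\cup J)^c,\quad\mathsf S=I\setminus J,\quad\mathsf T=J\setminus I .$$
Let $e=|\mathsf P|$ and $f=m-e$. Then $|\mathsf S|=|\mathsf T|=f$ and $|\mathsf O|=2m-e-2f=e$. A simultaneous permutation $\sigma$ of the indices multiplies the left side of (15) by $\mathrm{sgn}(\sigma)$, and the right side by $\mathrm{sgn}(\sigma)^3=\mathrm{sgn}(\sigma)$. So we may assume that the indices come in the order
$$p_1,o_1,p_2,o_2,\dots,p_e,o_e,\;s_1,t_1,\dots,s_f,t_f\qquad(p_k\in\mathsf P,\ o_k\in\mathsf O,\ s_k\in\mathsf S,\ t_k\in\mathsf T).$$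
For ordered lists $\mathsf X,\mathsf Y$ with elements $\mathsf x_k$, $\mathsf y_l$ write $\Delta_{\mathsf X}=\prod_{k<l}(y_{\mathsf x_k}-y_{\mathsf x_l})$ and $\Delta(\mathsf X,\mathsf Y)=\prod_{k,l}(y_{\mathsf x_k}-y_{\mathsf y_l})$.

**Step 2: the coefficient on the left.** *We show that it is a product of two Cauchy determinants.* In the term of a matching, the coefficient of $a^Ib^J$ is the product over its edges $d$ of the coefficient of $a^{I\cap d}b^{J\cap d}$ in $M_d$. Since
$$M_{ij}=\frac{a_ib_i+a_jb_j-a_ib_j-a_jb_i}{y_i-y_j},$$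
an edge contributes only if it contains exactly one element of $I$ and exactly one element of $J$. If these are the same element, the edge joins $\mathsf P$ to $\mathsf O$, and the coefficient is $\frac1{y_p-y_o}$ in $M_{po}$. If they are different, the edge joins $\mathsf S$ to $\mathsf T$, and the coefficient is $\frac{-1}{y_s-y_t}$ in $M_{st}$. So the coefficient of $a^Ib^J$ in $\mathrm{Pf}_n$ is the Pfaffian of a block-diagonal matrix, with blocks on $\mathsf P\cup\mathsf O$ and on $\mathsf S\cup\mathsf T$. In the first block only entries between some $p_k$ and some $o_l$ are nonzero. In the interleaved order, the matching $\{p_k,o_{\pi(k)}\}$, $k=1,\dots,e$, has sign $\mathrm{sgn}(p_1o_{\pi(1)}p_2o_{\pi(2)}\cdots)=\mathrm{sgn}(\pi)$. So the Pfaffian of the block is the determinant of its $(p_k,o_l)$ entries, and likewise for the second block. Cauchy's determinant,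
$$\det\Big(\frac1{\alpha_k-\beta_l}\Big)_{k,l\le N}=(-1)^{N(N-1)/2}\,\frac{\prod_{k<l}(\alpha_k-\alpha_l)(\beta_k-\beta_l)}{\prod_{k,l}(\alpha_k-\beta_l)},$$
gives the coefficient
$$(-1)^f\,(-1)^{\frac{e(e-1)}2+\frac{f(f-1)}2}\,\frac{\Delta_{\mathsf P}\Delta_{\mathsf O}\Delta_{\mathsf S}\Delta_{\mathsf T}}{\Delta(\mathsf P,\mathsf O)\,\Delta(\mathsf S,\mathsf T)}.\tag{16}$$

**Step 3: the coefficients in $V_n(y;a)$ and $V_n(y;b)$.** *We show that they are products of two Vandermonde determinants.* The coefficient of $a^I$ in $V_n(y;a)$ is the determinant whose row $i$ is $(0,1,0,y_i,0,y_i^2,\dots)$ for $i\in I$ and $(1,0,y_i,0,y_i^2,0,\dots)$ for $i\notin I$. In our order the rows in odd positions are $I=(\mathsf P,\mathsf S)$ and the rows in even positions are $I^c=(\mathsf O,\mathsf T)$. Exchange columns $2k-1$ and $2k$ for $k=1,\dots,m$; this costs $(-1)^m$. Now the odd rows are supported on odd columns and the even rows on even columns. Move the odd rows and the odd columns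 to the front by the same permutation, which costs nothing. The result is block-diagonal with determinant $\det(y_i^{k-1})_{i\in I}\det(y_i^{k-1})_{i\in I^c}$. Each factor is $(-1)^{m(m-1)/2}$ times $\Delta_I$ or $\Delta_{I^c}$, and the two signs cancel. So the coefficient of $a^I$ is $(-1)^m\Delta_I\Delta_{I^c}$, with the orders $I=(\mathsf P,\mathsf S)$, $I^c=(\mathsf O,\mathsf T)$.

For $b^J$ in $V_n(y;b)$, first exchange the rows $s_k$ and $t_k$ for all $k$, at the cost of $(-1)^f$. Then the odd rows are $J=(\mathsf P,\mathsf T)$ and the even rows are $J^c=(\mathsf O,\mathsf S)$, and the same argument gives $(-1)^{m+f}\Delta_J\Delta_{J^c}$. The product of the two coefficients is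
$$(-1)^f(\Delta_{\mathsf P}\Delta_{\mathsf O}\Delta_{\mathsf S}\Delta_{\mathsf T})^2\,\Delta(\mathsf P,\mathsf S)\,\Delta(\mathsf O,\mathsf T)\,\Delta(\mathsf P,\mathsf T)\,\Delta(\mathsf O,\mathsf S).$$

**Step 4: division by the Vandermonde product.** *We compare with (16).* In our order, $p_k$ precedes $o_l$ exactly if $k\le l$, so the pairs between $\mathsf P$ and $\mathsf O$ contribute $(-1)^{e(e-1)/2}\Delta(\mathsf P,\mathsf O)$. Likewise the pairs between $\mathsf S$ and $\mathsf T$ contribute $(-1)^{f(f-1)/2}\Delta(\mathsf S,\mathsf T)$. All of $\mathsf P\cup\mathsf O$ precedes $\mathsf S\cup\mathsf T$. Hence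
$$\prod_{i<j}(y_i-y_j)=\Delta_{\mathsf P}\Delta_{\mathsf O}\Delta_{\mathsf S}\Delta_{\mathsf T}\,\Delta(\mathsf P,\mathsf S)\Delta(\mathsf P,\mathsf T)\Delta(\mathsf O,\mathsf S)\Delta(\mathsf O,\mathsf T)\,(-1)^{\frac{e(e-1)}2+\frac{f(f-1)}2}\Delta(\mathsf P,\mathsf O)\Delta(\mathsf S,\mathsf T).$$
The quotient is (16). This proves (15) for even $n$.

*Proof for odd $n=2m+1$.*

**Step 5: sending one point to infinity.** *We get the column of ones as a limit of the even case.* Apply (15) for $n+1=2m+2$ with $a_{n+1}=b_{n+1}=\varrho$ and $y_{n+1}=-\varrho^2$, where $\varrho$ is a new indeterminate, and expand in $\varrho^{-1}$. The entries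
$$M_{i,n+1}=\frac{(a_i-\varrho)(b_i-\varrho)}{y_i+\varrho^2}\qquad(i\le n)$$
are power series in $\varrho^{-1}$ with constant term $1$, and the other entries do not involve $\varrho$. So the constant term of the left side is $\mathrm{Pf}_n$.

On the right, the last row of $V_{n+1}(y;a)$ is $(1,\varrho,-\varrho^2,-\varrho^3,\dots,(-1)^m\varrho^{2m},(-1)^m\varrho^{2m+1})$. The highest power of $\varrho$ stands in the corner, whose minor is $V_n(y;a)$. So $V_{n+1}(y;a)=(-1)^m\varrho^{2m+1}V_n(y;a)+(\text{lower powers of }\varrho)$, and likewise for $b$. The denominator is $\prod_{i<j\le n}(y_i-y_j)\cdot\prod_{i\le n}(y_i+\varrho^2)$, and $\prod_{i\le n}(y_i+\varrho^2)=\varrho^{4m+2}+(\text{lower powers})$. So the right side is a power series in $\varrho^{-1}$ with constant term $V_n(y;a)V_n(y;b)/\prod_{i<j\le n}(y_i-y_j)$. Comparing constant terms gives (15). $\blacksquare$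

## Assembling Theorems A and B

*We substitute Lemma 1 into Lemma 2 and obtain (13).* Work in the fraction field of the domain $R[[y_1,\dots,y_n]]$. There $g^0(y_i)=A(y_i)$ and $g^1(y_i)=B(y_i)$ are nonzero, because their constant terms are $1$ and $q_1\ne0$. Put
$$a_i=\frac{h^\varepsilon(y_i)}{g^\varepsilon(y_i)},\qquad b_i=\frac{h^{\varepsilon'}(y_i)}{g^{\varepsilon'}(y_i)},\qquad\gamma_i=g^\varepsilon(y_i)\,g^{\varepsilon'}(y_i).$$
Since $h_ig_j-g_ih_j=g_ig_j(a_i-a_j)$, and similarly for $\varepsilon'$ and $b$, (14) becomes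
$$\Phi_\kappa(y_i,y_j)=4\gamma_i\gamma_j\,\frac{(a_i-a_j)(b_i-b_j)}{y_i-y_j},\qquad\varphi_\kappa(y_i)=2\gamma_i.$$
Every term of $\mathcal P_\kappa$ contains each $\gamma_i$ exactly once. The numerical factor is $4^{n/2}=2^n$ for even $n$, and $4^{(n-1)/2}\cdot2=2^n$ for odd $n$. So $\mathcal P_\kappa=2^n\prod_i\gamma_i\cdot\mathrm{Pf}_n$, and by Lemma 2
$$\mathcal P_\kappa=2^n\prod_i\gamma_i\cdot\frac{V_n(y;a)V_n(y;b)}{a_\delta(y)}=2^n\,\frac{D_\varepsilon D_{\varepsilon'}}{a_\delta(y)},$$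
because multiplying row $i$ of $V_n(y;a)$ by $g^\varepsilon(y_i)$ gives $\prod_ig^\varepsilon(y_i)\,V_n(y;a)=D_\varepsilon$, and likewise for $\varepsilon'$ and $b$. This is (13). By (12) and then (9),
$$\sum_{\lambda\in\mathscr P^{(n)}}s_\lambda(y)P_{2\lambda+2\delta+\kappa^n}[G]=\frac{D_\varepsilon D_{\varepsilon'}}{a_\delta(y)^2}=L_\varepsilon(y)L_{\varepsilon'}(y),$$
where the two signs $(-1)^{n(n-1)/2}$ from (9) cancel. This is (8), which is equivalent to (5) for all $\xi$. Theorem B is proved, and with $F=\prod_i\frac{1+x_iz}{1-x_iz}$ and $(\varepsilon,\varepsilon')=(1,1)$ and $(0,1)$ so is Theorem A: both identities (3) and (4) are true. $\blacksquare$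

## The Littlewood–Richardson form

*Proof of Corollary C.* We expand (8) in Schur polynomials instead of the $e_\xi$. Step 2 of the reduction, which gave (8), holds over any $R$, so (8) is available in the general setting. Group the $u\in A_n$ by their decreasing rearrangement $\alpha=\mu+\delta$. Since $u_{\tau_u(i)}=\alpha_i$, the sum over the $n!$ sequences with the same $\alpha$ is the expansion of a determinant:
$$L_\varepsilon=\sum_{\mu\in\mathscr P^{(n)}}s_\mu(y)\det\big(q_{2(\mu_i+n-i)+\varepsilon-(n-j)}\big)_{i,j}=\sum_{\mu\in\mathscr P^{(n)}}s_\mu(y)\,S_{2\mu+\delta+\varepsilon^n},$$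
because $2(\mu_i+n-i)+\varepsilon-(n-j)=(2\mu_i+(n-i)+\varepsilon)-i+j$. In $n$ variables, $s_\mu s_\nu=\sum_{\lambda\in\mathscr P^{(n)}}c^\lambda_{\mu\nu}s_\lambda$, and the $s_\lambda(y)$ with $\lambda\in\mathscr P^{(n)}$ are linearly independent. Comparing the coefficients of $s_\lambda(y)$ in (8) gives (6). Conversely, (6) for all $\lambda$ gives (8), which is equivalent to (5) for all $\xi$. $\blacksquare$

The examples with $n=2$ fit: $S_{(2,1)}=q_2q_1-q_3$ and $S_{(4,1)}=q_4q_1-q_5$. For $\lambda=(1)$ the pairs $((1),\emptyset)$ and $(\emptyset,(1))$ have coefficient $1$, which is the factor $2$ seen in $P_{(6,2)}=2S_{(4,1)}S_{(2,1)}$.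

## One row forces both relations

*Proof of Proposition D.* The calculation of the first section can be run backwards. For $n=1$ we saw that $K^{-1}_{(1^a)(1^u)}$ is $1$ if $a=u$ and $0$ otherwise; this uses nothing about $F$ or $G$. So (5) for $\xi=(1^k)$ reads $\sum_{u+v=k}q_{2u+\varepsilon}q_{2v+\varepsilon'}=P_{(2k+\kappa)}$, and for all $k$ together
$$g^\varepsilon(t)\,g^{\varepsilon'}(t)=\sum_{k\ge0}P_{(2k+\kappa)}t^k .$$
Let $G_e,G_o$ be the even and odd parts of $G(z)$, and let $t=z^2$. With $P_\emptyset=1$ and $P_{(r)}=\frac12\hat q_r$ for $r\ge1$, the cases $\kappa=0,1,2$ (the last two multiplied by $z$ and by $t$) read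
$$A^2=1+\tfrac12(G_e-1),\qquad zAB=\tfrac12G_o,\qquad tB^2=\tfrac12(G_e-1).$$
Hence $F(z)F(-z)=(A+zB)(A-zB)=A^2-tB^2=1$, and $F^2=A^2+tB^2+2zAB=G_e+G_o=G$.

If $F(z)F(-z)=1$ is assumed, then $A^2=1+tB^2$, and the cases $\kappa=1,2$ alone give
$$G=G_e+G_o=1+2tB^2+2zAB=A^2+tB^2+2zAB=F^2 .\qquad\blacksquare$$
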